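\title{Compatible third-order Poisson structures that are not Darboux--Poisson}

\begin{abstract}
A nondegenerate homogeneous Poisson structure of order three on $n$ fields is called Darboux--Poisson if it has constant coefficients in its adapted coordinates. We show that two different such structures, one of which is not Darboux--Poisson, can be compatible and form an indecomposable pair, and that this happens exactly when $n\ge2$. For $n\ge2$ we give explicit linear families of dimension $n(n+1)/2$ of mutually compatible operators whose nondegenerate members are all indecomposable and not Darboux--Poisson. For $n\ge4$ we give pairs with exactly one Darboux--Poisson member. The tool is a class of factorized operators for which the Jacobi identity reduces to the vanishing of a $3$-form.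
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $u^1,\dots,u^n$ be local coordinates on a manifold. We consider fields $u^i(x)$ of one independent variable $x$ and write $D=d/dx$. Everything is smooth and local, repeated indices are summed, and a product of operators and functions always means composition, so that $Ds=sD+s_x$.

A \emph{third-order structure} (a geometric, or homogeneous, Poisson structure of order $3$) is a matrix differential operator
\begin{multline*}
P^{ij}=g^{ij}(u)D^3+b^{ij}_k(u)u^k_xD^2+\bigl(c^{ij}_k(u)u^k_{xx}+c^{ij}_{kl}(u)u^k_xu^l_x\bigr)D\\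
+d^{ij}_k(u)u^k_{xxx}+d^{ij}_{kl}(u)u^k_xu^l_{xx}+d^{ij}_{klm}(u)u^k_xu^l_xu^m_x
\end{multline*}
that is nondegenerate, meaning $\det(g^{ij})\ne0$, is skew-adjoint, and for which the bracket
\[
\{F,G\}=\int\frac{\delta F}{\delta u^i}\,P^{ij}\,\frac{\delta G}{\delta u^j}\,dx
\]
satisfies the Jacobi identity. Every term of $P$ contains exactly three $x$-derivatives. Under a change of coordinates $u\mapsto\tilde u(u)$ with Jacobian matrix $J=\partial\tilde u/\partial u$ we have $\delta F/\delta u=J^t\,\delta F/\delta\tilde u$, so $P$ becomes $JPJ^t$. The class is therefore invariant, and the leading coefficient $g$ is a contravariant tensor.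

It is known, and we use it without proof, that every third-order structure has local coordinates in which
\begin{equation}\label{eq:adapted}
P^{ij}=D\bigl(g^{ij}(u)D+c^{ij}_k(u)u^k_x\bigr)D .
\end{equation}
We call such coordinates \emph{adapted} to $P$. Since $DAD=0$ forces $A=0$, the coefficients $g$ and $c$ in \eqref{eq:adapted} are determined by $P$, and $P$ is skew-adjoint exactly when the middle factor is, that is, when
\begin{equation}\label{eq:skew}
g^{ij}=g^{ji},\qquad c^{ij}_k+c^{ji}_k=\partial_kg^{ij}.
\end{equation}
Following Doyle, $P$ is called \emph{Darboux--Poisson} (DP) if $c^{ij}_k=0$ in adapted coordinates. By \eqref{eq:skew}, $g$ is then constant and $P=gD^3$. So the DP structures are those that adapted coordinates bring to constant coefficients, and $c$ measures the failure of this. The property belongs to each structure separately and is tested in its own adapted coordinates.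

Two third-order structures $P_1,P_2$, written in arbitrary common coordinates, are \emph{compatible} if $P_1+\lambda P_2$ is skew-adjoint and satisfies the Jacobi identity for every constant $\lambda$; the members of the pencil may be degenerate. There are three cheap sources of compatible pairs. The operators $K_1D^3$ and $K_2D^3$ with constant symmetric nondegenerate $K_1,K_2$ are compatible, and both are DP. Any $P$ is compatible with its constant multiples. Finally, if $P$ and $Q$ act on disjoint groups of variables, then $P\oplus Q$ and $P\oplus2Q$ are compatible, because the pencil consists of the operators $(1+\lambda)P\oplus(1+2\lambda)Q$. To exclude the last two sources, we call $P_1,P_2$ \emph{different} if they are not constant multiples of each other, and we call the pair \emph{indecomposable} if there are no common local coordinates, split into two nonempty groups, in which both operators are block-diagonal direct sums of operators acting separately on the two groups of variables. The same definition applies to a single operator, and a pair with an indecomposable member is indecomposable.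 The following question is posed in \cite{BKM}.

\medskip
\noindent\textbf{Question.} \emph{Can two different third-order structures that form an indecomposable pair, and one of which is not Darboux--Poisson, be compatible?}
\medskip

The simplest cases suggest the answer no. For one field there are no non-DP structures at all (Theorem~\ref{thm:B}). For the non-DP structures built below, the Jacobi identity is a linear condition on the \emph{inverse} $K^{-1}$ of a constant matrix $K$, whereas the operator, and hence a pencil, is linear in $K$; a linear condition on $K^{-1}$ has no reason to persist along a line $K_1+\lambda K_2$. Nevertheless the answer is yes, because the condition can be made to hold for all $K$ at once.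

\begin{theorem}\label{thm:A}
Let $n\ge2$, with coordinates $(a,b_1,\dots,b_{n-1})$ on $\{a>0\}$. Let $\Psi(u)$ be the matrix whose rows are the coefficients of the $1$-forms
\[
\Psi^0=da,\qquad \Psi^i=a\,db_i-b_i\,da\quad(i=1,\dots,n-1),
\]
let $T=\Psi^{-1}$, and for a constant symmetric $n\times n$ matrix $K$ put $P_K=D\,TKD\,T^t\,D$.
\begin{enumerate}
\item For every $K$, the operator $P_K$ is skew-adjoint and satisfies the Jacobi identity. Since $P_{K_1}+\lambda P_{K_2}=P_{K_1+\lambda K_2}$, all $P_K$ are mutually compatible, and they form a linear family of dimension $n(n+1)/2$.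
\item If $\det K\ne0$, then $P_K$ is nondegenerate and not DP.
\item If $\det K\ne0$, then $P_K$ alone is already indecomposable.
\end{enumerate}
Hence any two non-proportional nondegenerate $K_1,K_2$ give an indecomposable compatible pair of different third-order structures, neither of them DP.
\end{theorem}

The leading coefficient $TKT^t$ of $P_K$ has the signature of $K$. For $K_1=I$ it is definite and for $K_2=\operatorname{diag}(1,\dots,1,-1)$ it is indefinite, so these two compatible structures are not related by any change of coordinates, even up to a constant factor.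

\begin{theorem}\label{thm:B}
For $n=1$ every third-order structure is DP. Consequently, pairs as in the Question exist in dimension $n$ if and only if $n\ge2$.
\end{theorem}

\begin{theorem}\label{thm:C}
For every $n\ge4$ there is an indecomposable compatible pair $P_0,P_1$ of third-order structures with $P_0$ DP and $P_1$ not DP.
\end{theorem}

We do not determine whether a pair with exactly one DP member exists for $n=2$ or $n=3$.

Section~\ref{sec:prelim} turns the Jacobi identity into an integral identity and shows that adapted coordinates define an affine structure, which makes both ``not DP'' and ``indecomposable'' checkable. Section~\ref{sec:fact} introduces factorized operators, and Section~\ref{sec:small} computes with them for one field, which proves Theorem~\ref{thm:B}, and for two fields, where the mechanism is first visible. Section~\ref{sec:form} gives the general criterion; Sections~\ref{sec:A} and~\ref{sec:C} prove Theorems~\ref{thm:A} and~\ref{thm:C}.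

\section{The Jacobi identity and adapted coordinates}\label{sec:prelim}

\subsection*{The Jacobi identity as an integral identity}
A functional is an expression $F=\int\rho\,dx$, where the density $\rho$ is a smooth function of $x,u$ and finitely many derivatives $u^i_{(k)}=D^ku^i$, and densities that differ by a total derivative are identified. The variational derivative $\delta F/\delta u^i=\sum_k(-D)^k\,\partial\rho/\partial u^i_{(k)}$ vanishes on total derivatives. For an object $A$ depending on $u$ we write $A'[w]=\frac{d}{ds}A_{u+sw}\big|_{s=0}$; thus $P'[w]$ is the operator obtained by differentiating the coefficients of $P$. We write $\xi\cdot w=\xi_iw^i$ and put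
\[
S_P(\xi,\eta,\zeta)=\int\bigl(\xi\cdot P'[P\zeta]\eta+\eta\cdot P'[P\xi]\zeta+\zeta\cdot P'[P\eta]\xi\bigr)\,dx .
\]
A \emph{test covector} is a compactly supported $n$-tuple of functions of $x$. The following criterion is standard \cite[\S7.1]{Olver}; we recall the proof.

\begin{lemma}\label{lem:jacobi}
A skew-adjoint operator $P$ satisfies the Jacobi identity if and only if $S_P(\xi,\eta,\zeta)=0$ for all $u(x)$ and all test covectors $\xi,\eta,\zeta$.
\end{lemma}

\begin{proof}
Let $\xi,\eta,\zeta$ be the variational derivatives of $F,G,H$. The bracket with $H$ is the derivative in the direction $P\zeta$, so by skew-adjointness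
\[
\{\{F,G\},H\}=\int\bigl(\xi'[P\zeta]\cdot P\eta+\xi\cdot P'[P\zeta]\eta-\eta'[P\zeta]\cdot P\xi\bigr)\,dx .
\]
The second variation of $F$ is symmetric: $\int\xi'[v]\cdot w\,dx=\int\xi'[w]\cdot v\,dx$. Hence the term $\xi'[P\zeta]\cdot P\eta$ cancels the term $-\xi'[P\eta]\cdot P\zeta$ of $\{\{H,F\},G\}$, and the terms with $\eta',\zeta'$ cancel by cyclic symmetry. The Jacobi sum equals $S_P(\xi,\eta,\zeta)$.

Integrating by parts, write the integrand of $S_P$ modulo total derivatives as $\zeta\cdot\Sigma(\xi,\eta)$, where $\Sigma$ is a bilinear differential operator with coefficients depending on the jet of $u$. The condition on test covectors is equivalent to $\Sigma=0$, since $\zeta$ and the jets of $u,\xi,\eta$ at a point are arbitrary. If $\Sigma=0$, the Jacobi sum vanishes. Conversely, apply the Jacobi identity to $F=\int\xi(x)\cdot u\,dx$, $G=\int\eta(x)\cdot u\,dx$ and $H=\int\rho(x)\phi(u)\,dx$. Then $\rho L$ is a total derivative for every $\rho(x)$, where $L=\partial_i\phi\,\Sigma^i(\xi,\eta)$. In $\sum_k(-D)^k\bigl(\rho\,\partial L/\partial u^j_{(k)}\bigr)=0$ the coefficient of the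 highest derivative of $\rho$ is $\pm\partial L/\partial u^j_{(k)}$ with $k$ maximal, so $L$ depends on $x$ alone. The choices $\phi=u^i$ and $\phi=\frac12(u^i)^2$ show that $\Sigma^i$ and $u^i\Sigma^i$ (no sum) both depend on $x$ alone, and so $\Sigma^i=0$.
\end{proof}

A pencil usually passes through degenerate operators, while our constructions need an inverse. The next observation bridges this gap.

\begin{lemma}\label{lem:dense}
If the Jacobi identity holds on a dense subset of a finite-dimensional linear family of skew-adjoint operators, then it holds on the whole family.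
\end{lemma}

\begin{proof}
For fixed $u,\xi,\eta,\zeta$, the number $S_P(\xi,\eta,\zeta)$ is a quadratic form in the parameters of the family.
\end{proof}

\subsection*{Adapted coordinates are affine}
To prove that a structure is not DP we must know that $c\ne0$ in one system of adapted coordinates implies the same in all of them. To prove indecomposability we must exclude arbitrary nonlinear changes of coordinates. Both difficulties disappear because an operator of the form \eqref{eq:adapted} annihilates constant covectors.

\begin{lemma}\label{lem:affine}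
If $u$ and $\tilde u$ are both adapted to a third-order structure $P$, then $\tilde u$ is locally an affine function of $u$, and $c^{ij}_k$ transforms as a tensor. In particular, being DP can be tested in any adapted coordinates.
\end{lemma}

\begin{proof}
Put $C=c_ku^k_x$ and $J=\partial\tilde u/\partial u$. The operator $\tilde P=J\,D(gD+C)D\,J^t$ has the form \eqref{eq:adapted} in $\tilde u$, so $\tilde Pe=0$ for every constant $e$. The third derivative $u^k_{xxx}$ occurs in $\tilde Pe$ only through $Jg\,D^3(J^te)$, with coefficient $Jg\,(\partial_kJ^t)e$. As $J$ and $g$ are invertible, $\partial_kJ=0$. For constant $J$ we have $\tilde P=D(JgJ^tD+JCJ^t)D$.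
\end{proof}

\begin{lemma}\label{lem:decomp}
Suppose that a third-order structure $P$, alone or together with a second one, is decomposable, and let $u$ be adapted to $P$. Then on some open set the decomposition holds in coordinates $(y,z)$, both groups nonempty, that are affine functions of $u$.
\end{lemma}

\begin{proof}
Each block of $P$ is skew-adjoint and nondegenerate, because $\det g$ is the product of the determinants of the blocks. It satisfies the Jacobi identity, because $S_P$ on test covectors with components in one group only is the corresponding expression for the block. So each block is a third-order structure in its own variables and has adapted coordinates, $y$ or $z$, that depend on these variables only. This change has a block-diagonal Jacobian matrix and preserves the decomposition of both operators. The coordinates $(y,z)$ are adapted to $P$, and Lemma~\ref{lem:affine} applies.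
\end{proof}

\section{Factorized operators}\label{sec:fact}

All our operators, in the spirit of the Doyle--Potemin factorization, have the form
\begin{equation}\label{eq:fact}
P=D\,TKD\,T^t\,D ,
\end{equation}
with $T(u)$ an invertible matrix and $K$ a constant symmetric matrix. The rows of $\Psi=T^{-1}$ define a coframe $\Psi^\gamma=\Psi^\gamma_k\,du^k$. For a test covector $\xi$ we name the intermediate stages of $P\xi$:
\begin{equation}\label{eq:stages}
f_\xi=T^tD\xi,\qquad\theta_\xi=KDf_\xi,\qquad V_\xi=T\theta_\xi,\qquad P\xi=DV_\xi .
\end{equation}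
Equivalently, $\Psi^tf_\xi=D\xi$ and $\theta_\xi=\Psi V_\xi$: the entries of $f_\xi$ and $\theta_\xi$ are the components of the covector $D\xi$ and of the vector $V_\xi$ in the frame.

\begin{lemma}\label{lem:fact}
The operator \eqref{eq:fact} is skew-adjoint and has the form \eqref{eq:adapted} with $g=TKT^t$ and $c_k=TK\,\partial_kT^t$. If $\det K\ne0$, it is nondegenerate, and $c=0$ if and only if $T$ is constant. Moreover, for every direction $w$, with $\dot f_\xi=f_\xi'[w]$ computed for fixed $\xi$,
\begin{equation}\label{eq:var}
\int\xi\cdot P'[w]\eta\,dx=-\int\bigl(\dot f_\xi\cdot\theta_\eta-\dot f_\eta\cdot\theta_\xi\bigr)\,dx .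
\end{equation}
\end{lemma}

\begin{proof}
Since $K$ is symmetric and commutes with $D$, we get $P^*=(-D)T(-D)KT^t(-D)=-P$. The formulas for $g$ and $c$ follow from $TKD\,T^t=TKT^tD+TK(T^t)_x$. One integration by parts gives $\int\xi\cdot P\eta\,dx=-\int f_\xi\cdot KDf_\eta\,dx$. Differentiating along $w$ yields $-\int(\dot f_\xi\cdot KDf_\eta+f_\xi\cdot KD\dot f_\eta)\,dx$, and a second integration by parts turns the last term into $-\dot f_\eta\cdot KDf_\xi$.
\end{proof}

\section{One field and two fields}\label{sec:small}

\subsection*{One field: proof of Theorem~\ref{thm:B}}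
Let $n=1$ and $P=D(gD+c\,u_x)D$. By \eqref{eq:skew}, $2c=g'$. Replacing $P$ by $-P$ if necessary, write $g=s^2$ with $s(u)>0$. Then $sDs=s^2D+ss'u_x=gD+c\,u_x$, so $P$ has the form \eqref{eq:fact} with $T=s$, $K=1$. Here $f_\xi=s\xi_x$, $\theta_\xi=Df_\xi$, $V_\xi=sDf_\xi$ and $\dot f_\xi=(s'/s)\,wf_\xi$. With $w=DV_\zeta=sD^2f_\zeta+s_xDf_\zeta$, formula \eqref{eq:var} gives
\[
\int\xi P'[P\zeta]\eta\,dx=-\int\frac{s'}{s}\,\bigl(sD^2f_\zeta+s_xDf_\zeta\bigr)\bigl(f_\xi Df_\eta-f_\eta Df_\xi\bigr)\,dx .
\]
Take the cyclic sum. The sum of the terms $Df_\zeta(f_\xi Df_\eta-f_\eta Df_\xi)$ is the determinant with rows $f,Df,Df$, which is zero. The sum of the terms $D^2f_\zeta(f_\xi Df_\eta-f_\eta Df_\xi)$ is the determinant with rows $f,Df,D^2f$, the Wronskian $W$. Since $W(s\phi_1,s\phi_2,s\phi_3)=s^3W(\phi_1,\phi_2,\phi_3)$,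
\[
S_P=-\int s'(u)\,s(u)^3\,W(\xi_x,\eta_x,\zeta_x)\,dx .
\]
Let $u(x)=u_0$ be constant, choose $\zeta$ with $\int\zeta\,dx\ne0$, put $h=\zeta_x$, and choose $\xi,\eta$ with $\xi_x=x$ and $\eta_x=x^3$ near the support of $\zeta$. Then $W=2x^3h_{xx}-6x^2h_x+6xh$, and integration by parts gives
\[
\int W\,dx=(12+12+6)\int xh\,dx=-30\int\zeta\,dx\ne0 .
\]
By Lemma~\ref{lem:jacobi}, $s'(u_0)=0$. So $g$ is constant, $c=0$, and $P$ is DP. Thus no pair as in the Question exists for $n=1$, while for $n\ge2$ Theorem~\ref{thm:A} provides one. \qed

\subsection*{Two fields}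
Take $u=(a,b)$ with $a>0$ and the coframe $\Psi^0=da$, $\Psi^1=a\,db-b\,da$ of Theorem~\ref{thm:A}, so that
\[
\Psi=\begin{pmatrix}1&0\\-b&a\end{pmatrix},\qquad T=\begin{pmatrix}1&0\\ b/a&1/a\end{pmatrix}.
\]
For $K_1=\begin{pmatrix}0&1\\1&0\end{pmatrix}$ and $K_2=\begin{pmatrix}0&1\\1&1\end{pmatrix}$, multiplying out \eqref{eq:fact} gives
\[
P_1=\begin{pmatrix}0&D^2\frac1aD\\[3pt] D\frac1aD^2&D\bigl(\frac1aD\frac ba+\frac baD\frac1a\bigr)D\end{pmatrix},\qquad
P_2=P_1+\begin{pmatrix}0&0\\[3pt]0&D\frac1aD\frac1aD\end{pmatrix}.
\]
Neither operator can be DP: the common off-diagonal entry $D^2\frac1aD=D\bigl(\frac1aD-\frac{a_x}{a^2}\bigr)D$ shows that $c\ne0$ in the coordinates $(a,b)$.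

We verify the Jacobi identity for $P_K$ with arbitrary nondegenerate $K$. The coefficients of $P_K$ are rational in $u$, and a direct computation of $P_K'$ is unpleasant. The inverse matrix $\Psi$, however, is affine in $u$, so we differentiate the relation $\Psi^tf_\xi=D\xi$ instead. With $f_\xi=(f_0,f_1)$ it reads $f_0-bf_1=D\xi_a$, $af_1=D\xi_b$. Along $w=(w^a,w^b)$,
\[
\dot f_0-b\dot f_1=w^bf_1,\qquad a\dot f_1=-w^af_1 .
\]
For $V=V_\eta$ we have $\theta_\eta=(V^a,\,aV^b-bV^a)$. With the area form $[X,Y]=X^aY^b-X^bY^a$,
\[
\dot f_\xi\cdot\theta_\eta=(\dot f_0-b\dot f_1)V^a+a\dot f_1V^b=f_1\,[V_\eta,w].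
\]
The explicit dependence on $u$ has dropped out. By \eqref{eq:var}, with $w=DV_\zeta$,
\[
\int\xi\cdot P'[P\zeta]\eta\,dx=-\int\bigl(f_{\xi,1}[V_\eta,DV_\zeta]-f_{\eta,1}[V_\xi,DV_\zeta]\bigr)\,dx .
\]
In the cyclic sum $f_{\xi,1}$ is multiplied by $-[V_\eta,DV_\zeta]+[V_\zeta,DV_\eta]=-D[V_\eta,V_\zeta]$; here the skewness of the bracket produces a total derivative. Hence $S_P=\int\sum_{\mathrm{cyc}}Df_{\xi,1}\,[V_\eta,V_\zeta]\,dx$. By \eqref{eq:stages}, $Df_\xi=K^{-1}\Psi V_\xi$, so $Df_{\xi,1}=\ell(V_\xi)$ for a linear form $\ell$ depending on $u$ only. The expression $\ell(X)[Y,Z]+\ell(Y)[Z,X]+\ell(Z)[X,Y]$ is an alternating trilinear form on a plane, so it vanishes, whatever $K$ is.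

Thus $P_K$ satisfies the Jacobi identity for all nondegenerate $K$, and $P_1+\lambda P_2=P_{K_1+\lambda K_2}$. The matrix $K_1+\lambda K_2$ has determinant $-(1+\lambda)^2$, and the degenerate member $\lambda=-1$ is covered by Lemma~\ref{lem:dense}. So $P_1$ and $P_2$ are compatible; their indecomposability is a case of Theorem~\ref{thm:A}(3).

\section{The three-form criterion}\label{sec:form}

The two-field computation used two facts: $\Psi$ is affine in $u$ with skew linear part, and a certain $3$-form vanishes. In general the first is a hypothesis on the coframe and the second is the condition to be checked. The $1$-forms allowed below are the constant linear combinations of $du^k$ and $u^k\,du^m-u^m\,du^k$. We use the conventions $(\alpha\wedge\alpha')(X,Y)=\alpha(X)\alpha'(Y)-\alpha(Y)\alpha'(X)$ and $(\alpha\wedge\beta)(X,Y,Z)=\sum_{\mathrm{cyc}}\alpha(X)\beta(Y,Z)$ for $1$-forms $\alpha,\alpha'$ and a $2$-form $\beta$.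

\begin{lemma}\label{lem:main}
Let $\Psi^\gamma_k(u)=\omega^\gamma_k+\psi^\gamma_{km}u^m$ with constant $\omega,\psi$, with $\psi^\gamma_{km}=-\psi^\gamma_{mk}$ and $\det\Psi\ne0$. Let $T=\Psi^{-1}$, let $K$ be constant, symmetric and nondegenerate, let $\varphi=K^{-1}$, and put
\[
\Omega=\varphi_{\beta\gamma}\,\Psi^\beta\wedge d\Psi^\gamma .
\]
Then $P=D\,TKD\,T^t\,D$ satisfies $S_P(\xi,\eta,\zeta)=\frac12\int\Omega(V_\xi,V_\eta,V_\zeta)\,dx$. In particular, if $\Omega=0$, then $P$ is a third-order structure, and it is DP if and only if $\psi=0$.
\end{lemma}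

\begin{proof}
Put $B^\gamma(X,Y)=\psi^\gamma_{km}X^kY^m$, a constant skew bilinear form. From $d\Psi^\gamma=\psi^\gamma_{km}\,du^m\wedge du^k$ we get $d\Psi^\gamma=-2B^\gamma$. Differentiating $\Psi^tf_\xi=D\xi$ along $w$ gives $\Psi^t\dot f_\xi=-\dot\Psi^tf_\xi$ with $\dot\Psi^\gamma_k=\psi^\gamma_{km}w^m$. Therefore
\[
\dot f_\xi\cdot\theta_\eta=\dot f_\xi\cdot\Psi V_\eta=(\Psi^t\dot f_\xi)\cdot V_\eta=-f_\xi\cdot B(V_\eta,w),
\]
and \eqref{eq:var} shows that the three terms of $S_P$ are the integrals of
\begin{align*}
&f_\xi\cdot B(V_\eta,DV_\zeta)-f_\eta\cdot B(V_\xi,DV_\zeta),\\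
&f_\eta\cdot B(V_\zeta,DV_\xi)-f_\zeta\cdot B(V_\eta,DV_\xi),\\
&f_\zeta\cdot B(V_\xi,DV_\eta)-f_\xi\cdot B(V_\zeta,DV_\eta).
\end{align*}
Since $B$ is skew and constant, the coefficient of $f_\xi$ is $B(V_\eta,DV_\zeta)+B(DV_\eta,V_\zeta)=D\bigl(B(V_\eta,V_\zeta)\bigr)$, and those of $f_\eta,f_\zeta$ are its cyclic permutations. Integrating by parts and using $Df_\xi=\varphi\theta_\xi=\varphi\Psi V_\xi$,
\[
S_P=-\int\sum_{\mathrm{cyc}}\varphi_{\beta\gamma}\,\Psi^\beta(V_\xi)\,B^\gamma(V_\eta,V_\zeta)\,dx=\frac12\int\Omega(V_\xi,V_\eta,V_\zeta)\,dx .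
\]
The last assertion follows from Lemmas~\ref{lem:jacobi}, \ref{lem:affine} and~\ref{lem:fact}, since $T$ is constant exactly when $\psi=0$.
\end{proof}

\begin{remark}
Neither hypothesis can be dropped. Without skewness of $\psi$, take $n=1$, $\Psi=u$, $K=1$ on $\{u>0\}$: then $\Omega=0$ for reasons of dimension, but $s=1/u$ is not constant, and the Jacobi identity fails by Section~\ref{sec:small}. For skew $\psi$ the condition $\Omega=0$ is also necessary. Indeed, put $\alpha=\Omega(V_\xi,V_\eta,\cdot)$. If $\int\alpha\cdot V_\zeta\,dx=0$ for all $\zeta$, then $D\,TKD\,(T^t\alpha)=0$; as $\alpha$ has compact support, $\alpha=0$. The values of $V_\xi=g\,\xi_{xx}+\cdots$ and $V_\eta$ at a point are arbitrary, so $\Omega=0$.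
\end{remark}

\section{One coframe, all metrics: proof of Theorem~\ref{thm:A}}\label{sec:A}

For a fixed coframe, $P_K$ is linear in $K$ while $\Omega$ is linear in $\varphi=K^{-1}$. The mismatch is harmless if $\Omega=0$ for every symmetric $\varphi$, that is, if $\Psi^\beta\wedge d\Psi^\gamma+\Psi^\gamma\wedge d\Psi^\beta=0$ for all $\beta,\gamma$. For $n=2$ this is automatic. For larger $n$, the case $\beta=\gamma$ is satisfied by $da$ and by $a\,db_i-b_i\,da=a^2\,d(b_i/a)$, and letting all these forms share the same coordinate $a$ takes care of the cross terms.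

\emph{Part (1).} The forms $\Psi^\gamma$ are of the type required in Lemma~\ref{lem:main}, and $\Psi$ is triangular with $\det\Psi=a^{n-1}\ne0$. We have $d\Psi^0=0$ and $d\Psi^j=2\,da\wedge db_j$. For every symmetric $\varphi$, with $i,j$ running from $1$ to $n-1$,
\begin{align*}
\Omega&=\sum_j\varphi_{0j}\,da\wedge2\,da\wedge db_j+\sum_{i,j}\varphi_{ij}\,(a\,db_i-b_i\,da)\wedge2\,da\wedge db_j\\
&=-2a\,da\wedge\sum_{i,j}\varphi_{ij}\,db_i\wedge db_j=0,
\end{align*}
the last sum vanishing because $\varphi_{ij}=\varphi_{ji}$. So $P_K$ satisfies the Jacobi identity for nondegenerate $K$. These are dense among symmetric matrices, all $P_K$ are skew-adjoint by Lemma~\ref{lem:fact}, and Lemma~\ref{lem:dense} gives the identity for all $K$. The linear map $K\mapsto P_K$ is injective because $K$ is recovered from the leading coefficient $TKT^t$. This gives the compatibility and the dimension.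

\emph{Part (2).} For $n\ge2$ the form $\Psi^1$ has nonconstant coefficients, so $\psi\ne0$ and Lemma~\ref{lem:main} applies.

\emph{Part (3).} Suppose that $P_K$ decomposes. By Lemma~\ref{lem:decomp} it does so in coordinates $(y,z)$ that are affine in $(a,b)$. The covariant metric
\[
\hat g=g^{-1}=\Psi^t\varphi\Psi=\varphi_{\beta\gamma}\Psi^\beta\Psi^\gamma
\]
then has the form $\hat g_Y(y)\oplus\hat g_Z(z)$. We first use the determinant to locate the function $a$. In the coordinates $(a,b)$ we have $\det\hat g=\det\varphi\cdot a^{2(n-1)}$, and an affine change multiplies this by a nonzero constant. Hence $a^{2(n-1)}$ is a product of a function of $y$ and a function of $z$, and since $n\ge2$ we get $\partial_{y^i}\partial_{z^j}\log a=0$. Writing $a=\ell_iy^i+\ell'_jz^j+\mathrm{const}$, this reads $-\ell_i\ell'_j/a^2=0$ for all $i,j$. So one of $\ell,\ell'$ vanishes, say $\ell'=0$, and then $\ell\ne0$ because $a$ is a coordinate. For constant vectors $X,X'$ in the $z$-directions we now have $da(X)=da(X')=0$, so $\Psi^0(X)=0$, $\Psi^i(X)=a\,db_i(X)$, and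
\[
\hat g_Z(X,X')=a^2\sum_{i,j}\varphi_{ij}\,db_i(X)\,db_j(X') .
\]
The sum is a constant, because the $b_i$ are affine in $(y,z)$. The left side depends on $z$ only, and $a^2$ is a nonconstant function of $y$. So the constant is zero and $\hat g_Z=0$, which contradicts nondegeneracy.

The final assertion follows, since $P_{K_1}$ and $P_{K_2}$ are proportional only if $K_1$ and $K_2$ are. \qed

\section{A constant member in the pencil: proof of Theorem~\ref{thm:C}}\label{sec:C}

\subsection*{The construction}
With a fixed coframe, Lemma~\ref{lem:main} makes the nondegenerate members either all DP or all non-DP. To join a constant operator to a non-DP one we fix $K$ and move the coframe. Let $\Psi=I+\lambda N(u)$ with $N^2=0$, so that $T=I-\lambda N$ and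
\begin{equation}\label{eq:quad}
TKD\,T^t=KD-\lambda\,(NKD+KDN^t)+\lambda^2NKDN^t .
\end{equation}
This is a pencil if the quadratic term vanishes, which happens when the nonzero columns of $N$ correspond to a zero diagonal block of $K$. We therefore take coordinates $a_\alpha$ with $K^{aa}=0$, dual coordinates $p_\alpha$, and deform $dp_\alpha$ by forms in the $a$'s alone. In odd dimension one coordinate $b$ is left over, and it has to be tied to the others by hand.

Write $n=2m+r$ with $m\ge2$ and $r\in\{0,1\}$; this covers all $n\ge4$. The coordinates are $a_\alpha,p_\alpha$ ($\alpha=1,\dots,m$) and, if $r=1$, also $b$. The index $j$ runs from $2$ to $m$. Put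
\[
\sigma_1=0,\qquad\sigma_j=a_1\,da_j-a_j\,da_1,\qquad\sigma_\alpha=\sum_\beta S_{\alpha\beta}(a)\,da_\beta ,
\]
so the nonzero entries of $S$ are $S_{jj}=a_1$ and $S_{j1}=-a_j$. Define three operators by their nonzero entries:
\begin{align*}
P_0:&\quad P_0^{a_\alpha p_\alpha}=P_0^{p_\alpha a_\alpha}=D^3,\quad\text{and }P_0^{bb}=D^3\text{ if }r=1;\\
R:&\quad R^{p_\alpha p_\beta}=-D\,(S_{\alpha\beta}D+DS_{\beta\alpha})\,D;\\
L:&\quad L^{bp_1}=L^{p_1b}=D^3\text{ if }r=1,\quad\text{and }L=0\text{ if }r=0 .
\end{align*}
Let $P_1=P_0+R+L$. For $n=4$, for instance, the nonzero entries of $R$ are $R^{p_1p_2}=D^2a_2D$, $R^{p_2p_1}=Da_2D^2$ and $R^{p_2p_2}=-D(a_1D+Da_1)D$.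

\subsection*{Compatibility and types}

\begin{lemma}\label{lem:family}
For all constants $\nu,\lambda,\kappa$ the operator $\nu P_0+\lambda R+\kappa L$ is skew-adjoint and satisfies the Jacobi identity. It is nondegenerate if $\nu\ne0$, and it is not DP if $\nu\lambda\ne0$.
\end{lemma}

\begin{proof}
Let first $\nu=1$. Take the coframe $da_\alpha$, $\Theta_\alpha=dp_\alpha+\lambda\sigma_\alpha$, $db$ and, in the order $(a,p,b)$,
\[
T=\begin{pmatrix}I&0&0\\-\lambda S&I&0\\0&0&1\end{pmatrix},\qquad
K=\begin{pmatrix}0&I&0\\ I&0&\kappa e_1\\0&\kappa e_1^t&1\end{pmatrix},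
\]
where $e_1=(1,0,\dots,0)^t$ and the last row and column are omitted if $r=0$. Here $N$ has the single block $N^{pa}=S$. In \eqref{eq:quad}, $NK$ has the single block $S$ in position $pp$, because the $a$-rows of $K$ are $(0,I,0)$; and $NKDN^t=0$, because the $p$-rows of $N^t$ vanish. So
\[
TKD\,T^t=\begin{pmatrix}0&D&0\\ D&-\lambda(SD+DS^t)&\kappa e_1D\\0&\kappa e_1^tD&D\end{pmatrix},
\]
and the operator \eqref{eq:fact} is exactly $P_0+\lambda R+\kappa L$.

After reordering, $K$ is block-diagonal, with a block $\bigl(\begin{smallmatrix}0&1\\1&0\end{smallmatrix}\bigr)$ for each pair $(a_j,p_j)$ and one block of determinant $-1$ for $(a_1,p_1,b)$, or for $(a_1,p_1)$ if $r=0$. So $K$ is nondegenerate and $\varphi=K^{-1}$ pairs $\Theta_j$ with $da_j$ only, with coefficient $1$. The only forms of the coframe that need not be closed are the $\Theta_j$, with $d\Theta_j=2\lambda\,da_1\wedge da_j$; this is where $\sigma_1=0$ makes $\kappa$ irrelevant. Hence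
\[
\Omega=\sum_jda_j\wedge2\lambda\,da_1\wedge da_j=0 .
\]
Lemma~\ref{lem:main} gives all claims for $\nu=1$; for $\lambda\ne0$ we have $\psi\ne0$ because $m\ge2$. The case $\nu\ne0$ follows by scaling. Skew-adjointness is a linear condition and so holds on the whole family, and Lemma~\ref{lem:dense} gives the Jacobi identity for $\nu=0$.
\end{proof}

Since $P_0+\lambda P_1=(1+\lambda)P_0+\lambda R+\lambda L$, the structures $P_0$ and $P_1$ are compatible. The operator $P_0=D(gD)D$ has constant $g$ and is DP, and $P_1$ is not DP; in particular they are different.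

\subsection*{Indecomposability}
The argument for Theorem~\ref{thm:A}(3) used one operator. Here both are needed. For $r=1$ the variable $b$ splits off from $P_0$ in the given coordinates, and it splits off from $P_1$ after replacing $p_1$ by $\hat p_1=p_1-b$, since $P_1^{b\hat p_1}=D^3-D^3=0$ and all coefficients depend on $a$ only. We compare the two leading coefficients, using the constant one to lower the indices of the other.

Suppose that the pair decomposes. By Lemma~\ref{lem:decomp} applied to $P_0$, it does so in coordinates $(y,z)$ affine in $u=(a,p,b)$. The space $V=\mathbb R^n$ of constant vector fields splits as $V=Y\oplus Z$, with $Y,Z\ne0$ the $y$- and $z$-directions; write $X=X^Y+X^Z$. The inverse of the leading coefficient $g_0$ of $P_0$ is the constant metric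
\[
h=2\sum_\alpha da_\alpha\,dp_\alpha+r\,db^2 ,
\]
and $Y\perp Z$ for $h$. The leading coefficient $g_1$ of $P_1$ is block-diagonal, each block depending on its own variables. Hence so is the form $q_u(X,X')=g_1(u)(hX,hX')$, where $hX=h(X,\cdot)$.

\emph{The form $q_u$.} For $X\in V$ put $X_\alpha=da_\alpha(X)$, $\bar X=(X_2,\dots,X_m)$ and, if $r=1$, $X_b=db(X)$; let $\langle\,,\rangle$ be the Euclidean product on $\mathbb R^{m-1}$. The covector $hX$ has coefficient $X_\alpha$ at $dp_\alpha$ and $X_b$ at $db$. The leading coefficient of $R$ is $-(S+S^t)$ in the block $pp$, and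
\[
\sum_{\alpha,\beta}S_{\alpha\beta}(a)X_\alpha X_\beta=\sum_jX_j(a_1X_j-a_jX_1)=a_1\langle\bar X,\bar X\rangle-X_1\langle\bar a,\bar X\rangle .
\]
Polarizing, we introduce the trilinear form
\[
E(w;X,X')=w_1\langle\bar X,\bar X'\rangle-\tfrac12\bigl(X_1\langle\bar w,\bar X'\rangle+X'_1\langle\bar w,\bar X\rangle\bigr),
\]
and obtain, identifying the point $u$ with its position vector,
\begin{equation}\label{eq:q}
q_u(X,X')=h(X,X')+l(X,X')-2E(u;X,X'),
\end{equation}
where $l=0$ if $r=0$ and $l(X,X')=X_bX'_1+X_1X'_b$ if $r=1$. The derivative of $q_u$ in the direction $w$ is $-2E(w;\cdot,\cdot)$. A direction in $Y$ changes only the $Y$-block and a direction in $Z$ only the $Z$-block, so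
\begin{equation}\label{eq:split}
E(w;X,X')=E(w^Y;X^Y,X'^Y)+E(w^Z;X^Z,X'^Z).
\end{equation}
The problem is now linear algebra. The form $E$ sees only the $a$-components, so we first pass to the quotient on which it lives.

\emph{Step 1: the splitting descends.} Let $W=\{w\in V:w_\alpha=0\text{ for all }\alpha\}$. Then $W=\{w:E(w;\cdot,\cdot)=0\}$: one inclusion is read off the formula, and the other follows from $E(w;\partial_{a_2},\partial_{a_2})=w_1$, which uses $m\ge2$, and $E(w;\partial_{a_1},\partial_{a_j})=-\frac12w_j$. If $w\in W$, then \eqref{eq:split}, used twice, gives $E(w^Y;X,X')=E(w^Y;X^Y,X'^Y)=E(w;X^Y,X'^Y)=0$. So $w^Y\in W$ and $w^Z=w-w^Y\in W$. Consequently the images $U_Y,U_Z$ of $Y,Z$ in $U=V/W\cong\mathbb R^m$ satisfy $U=U_Y\oplus U_Z$.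

\emph{Step 2: one of $U_Y,U_Z$ is zero.} For $X\in U_Y$ and $X'\in U_Z$, \eqref{eq:split} gives $E(w;X,X')=0$ for all $w$. The choices $w=\partial_{a_1}$ and $w=\partial_{a_j}$ yield
\[
\langle\bar X,\bar X'\rangle=0,\qquad X_1\bar X'+X'_1\bar X=0 .
\]
Suppose that both spaces are nonzero. The coordinate $X_1$ does not vanish identically on $U$, so after exchanging $Y$ and $Z$ if necessary there is $X\in U_Y$ with $X_1\ne0$. Take $0\ne X'\in U_Z$. Then $\bar X'=-(X'_1/X_1)\bar X$, and $X'_1\ne0$, since otherwise $X'=0$. The first equation becomes $(X'_1/X_1)\langle\bar X,\bar X\rangle=0$, so $\bar X=0$ by definiteness of the Euclidean product, and then $\bar X'=0$. Thus $X$ and $X'$ are proportional nonzero vectors, which contradicts $U_Y\cap U_Z=0$.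

\emph{Step 3: conclusion.} We may assume $U_Z=0$, that is, $0\ne Z\subset W$. Since $h$ is nondegenerate and $Y\perp Z$, the restriction $h|_Z$ is nondegenerate. If $r=0$, then $W$ is spanned by the $\partial_{p_\alpha}$ and $h|_W=0$, a contradiction. If $r=1$, then $h|_W=db^2$ has rank one, so $Z$ is a line spanned by a vector $z$ with $z_b=1$ and $z_\alpha=0$ for all $\alpha$. For $X\in Y$ we have $q_u(z,X)=0$, $h(z,X)=0$ and, by \eqref{eq:split}, $E(u;z,X)=0$. So \eqref{eq:q} gives $0=l(z,X)=X_1$; this is the one place where the term $L$ is used. Then $da_1$ vanishes on $Y$ and on $Z$, hence on $V$, a contradiction.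

The pair $P_0,P_1$ is therefore indecomposable, and Theorem~\ref{thm:C} is proved. \qed

\begin{thebibliography}{9}

\bibitem{BKM}
Alexey V. Bolsinov, Andrey Yu. Konyaev and Vladimir S. Matveev,
\emph{Research problems on relations between Nijenhuis geometry and integrable systems},
arXiv:2410.04276 (2024).

\bibitem{Olver}
Olver, \emph{Applications of Lie Groups to Differential Equations}.

\end{thebibliography}
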